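# Trees of maximum degree three against even wheels

## Ramsey numbers, wheels, and tripartite host graphs

All graphs are finite, undirected and simple. "$F$ contains $G$" and "$G\subseteq F$" mean that $G$ is a subgraph of $F$, not necessarily induced. The complement of $F$ is $\overline F$.

**Definition (Ramsey number).** For graphs $G$ and $H$, the number $R(G,H)$ is the smallest positive integer $N$ such that for every graph $F$ on $N$ vertices, either $G\subseteq F$ or $H\subseteq\overline F$.

To show $R(G,H)\ge N+1$ it therefore suffices to exhibit one graph $F$ on $N$ vertices with $G\not\subseteq F$ and $H\not\subseteq\overline F$. For example, let $P_3$ be the path on three vertices. Then $R(P_3,K_3)=5$. Indeed $F=2K_2$ has four vertices and no $P_3$, and its complement $C_4$ has no triangle, so $R\ge5$. Conversely, a graph on five vertices without $P_3$ is a matching with at most two edges, and it has three pairwise nonadjacent vertices (choose one end of each matching edge and fill up with unmatched vertices), so its complement contains $K_3$.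

**Definition (wheel).** The wheel $W_m$ has $m+1$ vertices: a cycle $C_m$, the rim, and one further vertex, the hub, adjacent to all vertices of the rim.

For example, $W_4$ has five vertices and eight edges. Every wheel contains a triangle: the hub and two consecutive rim vertices.

**Definition (union, join, tripartite graph).** $G\cup H$ is the disjoint union, and $2G=G\cup G$. The join $G\vee H$ is $G\cup H$ together with all edges between $G$ and $H$. $E_r$ is the edgeless graph on $r$ vertices, and $K_{p,q,r}=E_p\vee E_q\vee E_r$ is the complete tripartite graph.

For example, $W_m=K_1\vee C_m$, and $K_{2,2,1}=C_4\vee K_1=W_4$. Two complement rules will be used: $\overline{G\cup H}=\overline G\vee\overline H$, and $\overline{K_{p,q,r}}=K_p\cup K_q\cup K_r$.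

A graph $T$ lies in $K_{p,q,r}$ exactly when its vertices can be partitioned into independent sets $X,Y,Z$ (some possibly empty) with $|X|\le p$, $|Y|\le q$, $|Z|\le r$. Such a partition is a proper 3-coloring $(X,Y,Z)$ with bounded class sizes. For example, the path $v_1v_2v_3v_4v_5$ lies in $K_{2,2,1}$ by $X=\{v_2,v_4\}$, $Y=\{v_1,v_3\}$, $Z=\{v_5\}$.

**Definition (weight).** Let $T$ be a tree with bipartition $(A,B)$. Put $w(v)=+1$ for $v\in B$ and $w(v)=-1$ for $v\in A$, and $w(Q)=\sum_{v\in Q}w(v)$ for a set $Q$ of vertices. (For a subgraph, $w$ means the weight of its vertex set.)

So $w(T)=|B|-|A|$ measures how unbalanced the bipartition is. A star with three leaves and center in $A$ has weight $3-1=2$. A path has weight $-1$, $0$ or $1$, since the weights alternate along it.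

We write $T_n$ for a tree on $n$ vertices and $\Delta(T_n)$ for its maximum degree.

## The lower bound $2n-1$ and a conjectured equality

The Chvátal–Harary bound says that for even $m$ and $n\ge m\ge3$,
$$R(T_n,W_m)\ge 2n-1 .$$
The witness is $F=2K_{n-1}$. It has $2n-2$ vertices and components too small for $T_n$, while $\overline F=K_{n-1,n-1}$ is bipartite and so contains no triangle, hence no wheel.

When is this bound the truth? A vertex of very large degree in the tree might push the number up, so one restricts the degree. The following conjecture comes from Yusuf Hafidh and Edy Tri Baskoro, "The Ramsey Number for Tree Versus Wheel with Odd Order", arXiv:1912.05772 (2019).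

**Conjecture.** For every even $m$, every $n>m\ge4$, and every tree $T_n$ on $n$ vertices,
$$\Delta(T_n)\le n-m+2\quad\Rightarrow\quad R(T_n,W_m)=2n-1.$$

We are asked to prove or disprove it. It is false. These are the results we shall prove.

**Theorem 1.** For every even $m\ge12$ there is a tree $T$ on $n=m+1$ vertices with $\Delta(T)=3=n-m+2$ and $R(T,W_m)\ge2n$.

The smallest example in Theorem 1 has $m=12$, $n=13$: a tree $T_{13}$ with $\Delta=3$ and $R(T_{13},W_{12})\ge26>25$.

**Theorem 2.** Let $t\ge1$ and $n\ge3^{10t+2}$. There is a tree $T_n$ with $\Delta(T_n)=3$ such that for all even $m$ with $m<n\le m+t$,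
$$R(T_n,W_m)\ge m+n+t\ge2n .$$
So the conjecture fails for every even $m$ and every $n$ with $m<n\le m+\lfloor(\log_3n-2)/10\rfloor$. For $n=m+1$ the bound reads $R(T_n,W_m)\ge(2n-1)+t$, so the excess over $2n-1$ can be at least $\lfloor(\log_3n-2)/10\rfloor$, which is unbounded.

**Proposition 3.** Let $n=m+1$, $m\ge4$ even, and let $T$ be a tree on $n$ vertices with $\Delta(T)\le3$.

(a) If $m\le10$, then $T\subseteq K_{m/2,m/2,1}$.

(b) $T\subseteq K_{m/2,m/2,t}$ whenever $t\ge\lfloor\log_2n\rfloor+3$.

Proposition 3 describes the limits of the construction behind the two theorems, which we meet next. Nothing is claimed about the conjecture for $m\in\{4,6,8,10\}$, or for $n$ much larger than $m$.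

## Replacing one clique by a complete tripartite graph

The graph $2K_{n-1}$ consists of two components, each too small for $T_n$. To gain vertices we keep one clique $K_{n-1}$ and let the other component be larger, but shaped so that $T_n$ does not fit for structural reasons. We must also keep $W_m$ out of the complement.

A first candidate is $K_{m/2,m/2}\cup K_{n-1}$. Its first component has only $m<n$ vertices, so no tree $T_n$ fits, and the proof below, with the third part empty, shows that its complement has no $W_m$. This gives $R(T_n,W_m)\ge m+n$. As $n\ge m+1$, this never exceeds $2n-1$, and it equals $2n-1$ when $n=m+1$. Each further vertex in the first component would be a gain at $n=m+1$. But then the first component has at least $n$ vertices, and $T_n$ may fit into it. This is how the tripartite graph enters.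

**Lemma 1.** Let $m\ge4$ be even, $1\le t\le m/2$, and let $T_n$ be a tree on $n\ge2$ vertices with $T_n\not\subseteq K_{m/2,m/2,t}$. Then $R(T_n,W_m)\ge m+n+t$.

**Proof.** Let $F=K_{m/2,m/2,t}\cup K_{n-1}$, a graph on $m+t+n-1$ vertices. The tree $T_n$ is connected, so a copy of it would lie in one component. It has too many vertices for $K_{n-1}$, and it is not in the other component by hypothesis. So $T_n\not\subseteq F$.

By the complement rules, $\overline F=(2K_{m/2}\cup K_t)\vee E_{n-1}$. Let $U$ be the vertex set of $2K_{m/2}\cup K_t$ and $I$ that of $E_{n-1}$. Suppose $\overline F$ contains $W_m$ with hub $z$ and rim $C\cong C_m$. All of $C$ lies in the neighborhood $N(z)$ taken in $\overline F$.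

If $z\in I$, then $N(z)=U$, so $C$ lies in $2K_{m/2}\cup K_t$. But $C$ is connected with $m$ vertices, and each component there has at most $m/2<m$ vertices, because $t\le m/2$. This is a contradiction.

If $z\in U$, then $N(z)$ consists of $I$ and the other vertices of the clique containing $z$, at most $m/2-1$ of them. Since $I$ is independent in $\overline F$, and an independent set of $C_m$ has at most $m/2$ vertices, $C$ has at most $m/2$ vertices in $I$. Hence at least $m/2$ vertices of $C$ lie in $U\cap N(z)$, which has at most $m/2-1$ elements. This is a contradiction.

So $R(T_n,W_m)\ge(m+t+n-1)+1$. $\square$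

For $n=m+1$ and $t=1$ the lemma gives $R(T_n,W_m)\ge2n$. The task is now purely about trees: for $n=m+1$, find a tree with maximum degree $3$ that is not contained in $K_{m/2,m/2,1}$.

## Why a large imbalance alone does not block the embedding

Take $m=4$, $n=5$. The trees on five vertices with maximum degree at most $3$ are the path and the tree in which $u$ is adjacent to $p,q,r$, and $r$ is adjacent to $s$. The path lies in $K_{2,2,1}$, as we saw. The other tree has classes $\{u,s\}$ and $\{p,q,r\}$. Put $p$ in the singleton part, and the rest splits as $\{u,s\}$, $\{q,r\}$. So Lemma 1 with $t=1$ gives nothing here. The same move works whenever $n=m+1$ and the two classes differ by one: remove one vertex of the larger class.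

The natural next attempt is to make the tree as unbalanced as the degree bound permits. If one vertex is deleted and $w(T)$ is large, the bipartition of what remains is still far from equal, so perhaps two classes of size $m/2$ are impossible. But deleting a vertex may disconnect the tree, and then the two colors can be swapped on each component separately.

Here is a tree on which the attempt stops. Take four vertices $a_1,a_2,a_3,a_4$ and vertices $b_{12},b_{23},b_{34}$ forming the path
$$a_1\,b_{12}\,a_2\,b_{23}\,a_3\,b_{34}\,a_4 .$$
Attach two leaves to each of $a_1,a_4$ and one leaf to each of $a_2,a_3$. This has $4+3+6=13$ vertices, maximum degree $3$, and weight $9-4=5$ if the $a_i$ form the class $A$. Delete $b_{23}$. Each of the two components has two vertices in $A$ and four in $B$. Color one component by its bipartition and the other with the colors exchanged. Both color classes have $4+2=6$ vertices, so the tree lies in $K_{6,6,1}$.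

Thus weight $5$ is not enough: the vertex $b_{23}$ splits the weight into $2$ and $2$, and these cancel. We need an unbalanced tree in which no single vertex splits the weight into pieces that cancel under a choice of signs. An odd number of equal pieces never cancels, which suggests rearranging the four degree-3 vertices: one in the middle and three around it.

## Signs on the components of $T-Z$

Before building the tree, we record the bookkeeping for color swaps. It works for any number of deleted vertices.

Let $T$ be a tree with bipartition $(A,B)$ and weight $w$, and let $(X,Y,Z)$ be a proper 3-coloring of $T$. Define $\varphi=0$ on $Z$, and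
$$\varphi=+1\ \text{ on }(X\cap B)\cup(Y\cap A),\qquad \varphi=-1\ \text{ on }(X\cap A)\cup(Y\cap B).$$

**Constancy.** Two adjacent vertices outside $Z$ lie one in $X$ and one in $Y$, and one in $A$ and one in $B$. So they are in $X\cap B$ and $Y\cap A$, or in $X\cap A$ and $Y\cap B$. In either case they have equal $\varphi$. Hence $\varphi$ is constant on each component of $T-Z$.

**Counting.** On $X\cap B$ we have $\varphi w=(+1)(+1)=1$, on $X\cap A$ we have $\varphi w=(-1)(-1)=1$, on $Y\cap A$ we have $\varphi w=(+1)(-1)=-1$, and on $Y\cap B$ we have $\varphi w=(-1)(+1)=-1$. Therefore
$$|X|-|Y|=\sum_v\varphi(v)w(v).\tag{1}$$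

In words, $|X|-|Y|$ is a signed sum of the weights of the components of $T-Z$. In the 13-vertex tree above, with $Z=\{b_{23}\}$, this sum was $2-2=0$.

## Three branches of weight two: proof of Theorem 1

**Step 1: build the tree.** We want three equal branches around a center, and a way to reach every even $m\ge12$. Let $r=m-12\ge0$, which is even. Take a vertex $c$ adjacent to $b_1,b_2,b_3$. Each $b_i$ is adjacent to $a_i$, and each $a_i$ is adjacent to two further vertices $x_i,y_i$. If $r>0$, attach a path $p_1p_2\cdots p_r$ by the edge $x_1p_1$.

The number of vertices is $1+3+3+6+r=13+r=m+1=n$. The vertices $c,a_1,a_2,a_3$ have degree $3$, and all others have degree at most $2$. So $\Delta(T)=3=n-m+2$.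

Let $A$ be the class containing $c,a_1,a_2,a_3$, so that all $b_i,x_i,y_i$ lie in $B$. The $r$ path vertices alternate and $r$ is even, so they have total weight $0$. Hence $w(T)=9-4=5$.

**Step 2: reduce non-embedding to a finite check.** Suppose $T\subseteq K_{m/2,m/2,1}$. Both graphs have $m+1$ vertices, so exactly one vertex $v$ of $T$ is in the part of size $1$, and the two other classes both have size exactly $m/2$. By (1) and the constancy of $\varphi$, there is a choice of signs with
$$\sum_K\pm w(K)=0,\tag{2}$$
where $K$ runs over the components of $T-v$. We show that (2) is impossible for each $v$. Throughout, the component weights add up to $5-w(v)$.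

**Step 3: check every vertex.** The cases exhaust $V(T)$.

* $v=c$. There are three components, each of weight $1-1+2=2$ (the path, in the branch of $x_1$, adds $0$). A sum of three terms $\pm2$ is $\pm2$ or $\pm6$, never $0$.
* $v=b_i$. The component of $a_i$ has weight $-1+2=1$, and the other has weight $5-1-1=3$. Neither choice of signs in $\pm1\pm3$ gives $0$.
* $v=a_i$. The branches of $x_i$ and $y_i$ have weights $1$ and $1$, and the rest has weight $5+1-2=4$. The sum $\pm1\pm1\pm4$ has absolute value at least $2$.
* $v\in\{y_1,y_2,y_3,x_2,x_3\}$. This is a leaf in $B$, so there is one component, of weight $5-1=4\ne0$.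
* $v\in\{x_1,p_1,\dots,p_r\}$. There are at most two components: the one containing $c$ and possibly a tail. The tail, if present, is a path, so its weight is in $\{-1,0,1\}$. The total weight is $5-w(v)\ge4$, so the component containing $c$ has weight at least $3$. Hence the signed sum has absolute value at least $2$.

This contradicts (2), so $T\not\subseteq K_{m/2,m/2,1}$.

**Step 4: conclude.** Lemma 1 with $t=1$ gives $R(T,W_m)\ge m+n+1=2n$. $\blacksquare$

## Trees that are unbalanced at every scale

For larger $t$ we must defeat the deletion of $t$ vertices at once. The principle that an odd number of equal pieces cannot cancel should now hold at many scales simultaneously. So we iterate: a tree of weight $3^k$ is made of three copies of a tree of weight $3^{k-1}$, connected by something of weight $0$. The degree bound decides the connector. A single vertex of $A$ attached to a root could be adjacent to only two further copies, so we use two vertices of $A$.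

**Definition (the trees $M_k$).** $M_0$ is a single vertex, its root, in class $B$. For $k\ge1$, $M_k$ consists of a path $\rho\,a\,b\,a'$, the gadget, with root $\rho$, and three disjoint copies of $M_{k-1}$. The vertex $a$ is joined to the root of the first copy, and $a'$ to the roots of the other two. Here $\rho,b\in B$ and $a,a'\in A$, and the roots of the copies are in $B$.

The classes are consistent, since $a$ and $a'$ lie in $A$ and are joined to roots in $B$. For example, $M_1$ is the path $\rho\,a\,b\,a'$ with one leaf added at $a$ and two at $a'$: seven vertices, five in $B$ and two in $A$, weight $3$. The tree $M_2$ has one large gadget, three small gadgets and nine single vertices, in total $4+12+9=25$ vertices, and weight $9$.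

**Basic properties.** These follow by induction on $k$.

* All degrees are at most $3$. In a gadget, $a$ has neighbors $\rho$, $b$ and one root; $a'$ has $b$ and two roots; $b$ has degree $2$; and $\rho$ has $a$ and possibly one neighbor above it. A copy of $M_0$ has at most one neighbor, which is above it.
* $w(M_k)=3w(M_{k-1})=3^k$, since a gadget has weight $0$ and $w(M_0)=1$.
* $|M_k|=4+3|M_{k-1}|=3^{k+1}-2$, since $|M_0|=1=3-2$ and $4+3(3^k-2)=3^{k+1}-2$.

**Definition (canonical copies, levels, descendants).** $M_k$ is the canonical copy of $M_k$ in itself. The canonical copies of $M_{j}$ are the three constituent copies inside each canonical copy of $M_{j+1}$. A vertex $v$ has level $\ell(v)=l\ge1$ if it lies in the gadget of a canonical copy of $M_l$, and level $0$ if it is a copy of $M_0$. With $M_k$ rooted at its root, $D(v)$ is the set of descendants of $v$, including $v$.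

In $M_2$, the top gadget has level $2$, the three smaller gadgets have level $1$, and the nine single vertices have level $0$. For its top vertex $b$, the set $D(b)$ consists of $b$, $a'$ and the two copies of $M_1$ below $a'$, so $|D(b)|=16$.

For $0\le j\le k$ there are $3^{k-j}$ canonical copies of $M_j$, pairwise disjoint. Their vertices are exactly the vertices of level at most $j$. The remaining vertices form the gadgets of levels greater than $j$. A canonical copy $Q$ is joined to the part of $M_k$ outside it only by the edge above its root $\rho_Q$, so $Q=D(\rho_Q)$, and $D(v)\subseteq Q$ for each $v\in Q$. In particular $D(v)$ lies in a canonical copy of $M_{\ell(v)}$, so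
$$|D(v)|\le3^{\ell(v)+1}-2<3^{\ell(v)+1}.\tag{3}$$

**Definition (the tree $T_n$).** Given $t\ge1$ and $n\ge3^{10t+2}$, let $k=10t+1$. Then $|M_k|=3^{10t+2}-2<n$. Let $T_n$ be $M_k$ with a pendant path $P$ on $n-|M_k|$ vertices, one end of $P$ being joined to a level-$0$ vertex of $M_k$.

This level-$0$ vertex had degree $1$ and now has degree $2$. So $T_n$ is a tree on $n$ vertices, and $\Delta(T_n)=3$, attained at the vertices $a$. The weight $w$ extends from $M_k$ to $T_n$ along the bipartition of $T_n$.

## No $t$ deletions balance $T_n$: proof of Theorem 2

**Claim.** If $m$ is even and $m<n\le m+t$, then $T_n\not\subseteq K_{m/2,m/2,t}$.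

**Step 1: turn an embedding into a small signed sum on $M_k$.** Suppose the claim fails. Then $T_n$ has a proper 3-coloring $(X,Y,Z)$ with $|X|,|Y|\le m/2$ and $|Z|\le t$. As $|X|+|Y|\ge n-t$, the smaller of $|X|,|Y|$ is at least $n-t-m/2$, so
$$\big||X|-|Y|\big|\le \tfrac m2-\big(n-t-\tfrac m2\big)=m-(n-t)\le t-1,$$
the last step because $n\ge m+1$.

Define $\varphi$ as before (1). The path $P$ loses at most $t$ vertices to $Z$, so $P-Z$ has at most $t+1$ components. Each is a path, of weight in $\{-1,0,1\}$, and $\varphi$ is constant on it, while $\varphi=0$ on $Z$. So $\big|\sum_{v\in P}\varphi(v)w(v)\big|\le t+1$. With $\Sigma:=\sum_{v\in M_k}\varphi(v)w(v)$, equation (1) gives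
$$|\Sigma|\le(t-1)+(t+1)=2t.\tag{4}$$
Let $S=Z\cap V(M_k)$, so $|S|\le t$. Fix a scale $j$ with $0\le j\le k$. In the next three steps we estimate $\Sigma$ at this scale.

**Step 2: show that a copy of $M_j$ contributes nearly $\pm3^j$.** Let $Q$ be a canonical copy of $M_j$ with root $\rho_Q$. Put $\varepsilon_Q=\varphi(\rho_Q)$ if $\rho_Q\notin S$, and $\varepsilon_Q=1$ otherwise. So $\varepsilon_Q=\pm1$ always.

Let $y\in Q$ lie in no $D(v)$ with $v\in S\cap Q$. The path from $\rho_Q$ to $y$ consists of vertices of $Q$ that have $y$ as a descendant, so none of them is in $S$. Thus $\rho_Q\notin S$, and $\varphi$ is constant along this path, which gives $\varphi(y)=\varepsilon_Q$. At all other vertices of $Q$ we use $|\varphi-\varepsilon_Q|\le2$. Since $w(Q)=3^j$, and by (3),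
$$\Big|\sum_{v\in Q}\varphi(v)w(v)-\varepsilon_Q3^j\Big|=\Big|\sum_{v\in Q}(\varphi(v)-\varepsilon_Q)w(v)\Big|\le2\sum_{v\in S\cap Q}|D(v)|\le6\sum_{v\in S\cap Q}3^{\ell(v)}.\tag{5}$$

**Step 3: show that the gadgets above scale $j$ contribute little.** A gadget disjoint from $S$ is a connected set outside $Z$, so $\varphi$ is constant on it. Since its weight is $0$, it contributes $0$ to $\Sigma$. A gadget meeting $S$ has four vertices, at least one with $\varphi=0$, so it contributes at most $3$ in absolute value. At most $t$ gadgets meet $S$. Hence the gadgets of level greater than $j$ contribute at most $3t$ in absolute value.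

**Step 4: use parity to rule out cancellation between copies.** There are $3^{k-j}$ copies $Q$ of $M_j$, an odd number. So $\sum_Q\varepsilon_Q$ is an odd integer, and $\big|\sum_Q\varepsilon_Q3^j\big|\ge3^j$. This is why each tree is made of three copies: an even number of signs could add up to $0$.

Now combine. The vertices of $S$ lying in some copy of $M_j$ are those with $\ell(v)\le j$. Summing (5) over all $Q$ and adding the gadgets, we get from (4), for every $0\le j\le k$,
$$3^j\le\Big|\sum_Q\varepsilon_Q3^j\Big|\le|\Sigma|+3t+6\sum_{v\in S,\ \ell(v)\le j}3^{\ell(v)}\le5t+6\sum_{v\in S,\ \ell(v)\le j}3^{\ell(v)}.\tag{6}$$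

For a single $j$, inequality (6) need not be absurd: one vertex of $S$ at level $j$ already makes the right side at least $6\cdot3^j$. So the argument cannot end at one scale. But after division by $3^j$, a vertex at level $\ell$ contributes only $6\cdot3^{\ell-j}$ at scale $j\ge\ell$, and nothing at scales below $\ell$. Its help decays geometrically, so each deleted vertex pays for boundedly many scales. There are $10t+2$ scales and at most $t$ deleted vertices.

**Step 5: add the inequality over all scales.** The aim is to make that count exact. Divide (6) by $3^j$ and sum over $j=2,\dots,k$. The left side becomes $k-1=10t$. On the right we use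
$$\sum_{j\ge2}3^{-j}=\frac{1/9}{1-1/3}=\frac16,\qquad \sum_{j\ge\ell}3^{\ell-j}=\frac1{1-1/3}=\frac32 .$$
For each $v\in S$, the scales that occur are among $j\ge\ell(v)$, so $v$ contributes at most $6\cdot\frac32=9$. Since $|S|\le t$,
$$10t\le\tfrac56t+9t<10t,$$
a contradiction. This proves the claim.

**Step 6: apply Lemma 1.** We check its hypotheses. By Bernoulli's inequality, $n\ge3^{10t+2}=9\cdot3^{10t}\ge9(1+20t)$. Hence $m\ge n-t\ge9+179t$, so $m\ge4$ and $t\le m/2$. With the claim, Lemma 1 gives
$$R(T_n,W_m)\ge m+n+t\ge2n,$$
using $m+t\ge n$.

**Step 7: read off the consequences.** We have $\Delta(T_n)=3\le n-m+2$ because $n\ge m+1$. So the hypothesis of the conjecture holds and its conclusion fails. Let $m$ be even and $m<n\le m+\lfloor(\log_3n-2)/10\rfloor$. Put $t=\lfloor(\log_3n-2)/10\rfloor$. Then $t\ge1$, since the range for $n$ is nonempty, and $10t+2\le\log_3n$, that is, $n\ge3^{10t+2}$. So the conjecture fails for this pair $m,n$.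

For $n=m+1$ the bound is $m+n+t=(2n-1)+t$. For each $t\ge1$ the number $n=3^{10t+2}$ is odd, so $m=n-1$ is even and the excess over $2n-1$ is at least $t$. Hence the excess is unbounded. $\blacksquare$

## Limits of the tripartite construction at $n=m+1$

How small can $m$ be, and how large can $t$ be, in an application of Lemma 1 at $n=m+1$? There the conjecture concerns trees with $\Delta(T)\le3$, and Proposition 3 answers for these. Part (a) shows that $m=12$ is the first case where the construction works with $t=1$. Part (b) shows that the logarithmic order in Theorem 2 is best possible for this construction when $n=m+1$.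

In both parts choose the bipartition so that $|A|\le|B|$, and let $d=|B|-|A|=w(T)$. Since $n=m+1$ is odd, $d$ is odd and $d\ge1$.

### Small trees: a balancing edge exists

**Step 1: bound the imbalance.** Let $m\le10$, that is, $n\le11$. Every edge has exactly one end in $A$, so $n-1=\sum_{v\in A}\deg v\le3|A|$. If $d\ge5$, then $n=2|A|+d\ge2|A|+5$. Together these give $2|A|+4\le3|A|$, so $|A|\ge4$ and $n\ge13$, which is excluded. So $d\in\{1,3\}$.

**Step 2: treat $d=1$.** Put one vertex of $B$ in the singleton part. Then $A$ and the rest of $B$ both have size $m/2$, so $T\subseteq K_{m/2,m/2,1}$.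

**Step 3: for $d=3$, find an edge that splits the weight suitably.** For an edge $e=xy$ with $x\in A$, $y\in B$, let $f(e)$ be the weight of the component of $T-e$ containing $x$. We show that $f(e)=1$ for some edge $e$.

Suppose not. Each $f(e)$ is an integer different from $1$. Orient $e$ towards $x$ if $f(e)\ge2$ and towards $y$ if $f(e)\le0$. A tree has fewer edges than vertices, and the out-degrees add up to the number of edges, so some vertex $s$ has out-degree $0$. All edges at $s$ point to $s$.

If $s\in A$, every edge $e$ at $s$ has $f(e)\ge2$. The corresponding component of $T-s$ is the side of $T-e$ not containing $s$, of weight $3-f(e)\le1$. There are at most three such components, so their total weight is at most $3$. But the total is $w(T)-w(s)=3+1=4$, a contradiction.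

If $s\in B$, every edge $e$ at $s$ has $f(e)\le0$, and this is the weight of the corresponding component of $T-s$. So the total weight is at most $0$. But the total is $3-1=2$, a contradiction.

**Step 4: balance by one swap.** Take $e=xy$ with $f(e)=1$ and put $y$ in the singleton part. In $T-y$, the component of $x$ has weight $1$, and the other components have total weight $3-1-1=1$. Color $T-y$ by $A$ and $B$, and swap the two colors on the component of $x$. The difference of the class sizes becomes $1-1=0$, so both have size $m/2$. Hence $T\subseteq K_{m/2,m/2,1}$, which proves (a). $\blacksquare$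

For $M_1$, with $n=7$, $m=6$ and weight $3$, the edge $ab$ is such an edge: the side of $a$ consists of $\rho$, $a$ and one leaf, of weight $1$. Deleting $b$ leaves components of weights $1$ and $1$.

### Large $t$: a preorder cut crosses few edges

For (b) we want to cut the tree into two sets of vertices, swap colors on one of them, and repair the crossing edges by moving few vertices to $Z$. An initial segment of a suitable ordering makes the balance adjustable and the crossing edges few.

**Step 1: choose where to cut.** Root $T$ at a leaf. As $\Delta(T)\le3$, every vertex has at most two children. List the vertices in depth-first preorder $v_1,\dots,v_n$, visiting a child with the largest subtree last. Let $V=V(T)$, $P_i=\{v_1,\dots,v_i\}$ and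
$$h(i)=w(P_i)-w(V\setminus P_i).$$
Then $h(0)=-d$, $h(n)=d$, and $h(i)-h(i-1)=2w(v_i)=\pm2$. Since $d$ is odd, $h$ takes only odd values, and with steps $\pm2$ it takes every odd value between $-d$ and $d$. As $d\ge1$ is odd, $h(i)=1$ for some $i$, and $i\ge1$ because $h(0)=-d<0$. Fix it and write $P=P_i$. Call vertices of $P$ visited and the others unvisited.

**Step 2: locate the crossing edges.** In preorder a parent precedes its children, so an edge between $P$ and $V\setminus P$ joins some $u\in P$ to an unvisited child of $u$. Let $D(u)$ be the set of descendants of $u$, including $u$. In preorder $D(u)$ is a consecutive block beginning with $u$. The vertex $u$ comes no later than $v_i$, and the unvisited child, which is in the block, comes after $v_i$. So $v_i\in D(u)$, and $u=v_i$ or $u$ is a proper ancestor of $v_i$.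

Suppose $u$ is a proper ancestor, and let $u'$ be its child towards $v_i$. As an ancestor of $v_i$, or $v_i$ itself, $u'$ is visited. So the unvisited child $u''$ is different from $u'$ and comes later. Since $u$ has at most two children, $u''$ is its only unvisited child, and by the visiting rule $|D(u')|\le|D(u'')|$. Hence $|D(u)|=1+|D(u')|+|D(u'')|$ gives $|D(u')|\le|D(u)|/2$.

**Step 3: count them.** Let $u_1,\dots,u_q$ be the proper ancestors of $v_i$ that have an unvisited child, from top to bottom. Each $u_{s+1}$ lies in $D(u_s')$, so $|D(u_{s+1})|\le|D(u_s')|\le|D(u_s)|/2$. If $q\ge1$, then $1\le|D(u_q')|\le n/2^q$. Hence $q\le\lfloor\log_2n\rfloor$. Each of these ancestors has exactly one unvisited child, and $v_i$ has at most two unvisited children.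

**Step 4: cover the crossing edges by vertices of $B$.** The cover should be independent, so that it can go into $Z$. Let $S_0$ consist of all vertices $u\in P$ with an unvisited child that lie in $B$, together with all unvisited children of those $u\in P$ that lie in $A$. Children of vertices in $A$ lie in $B$, so $S_0\subseteq B$. Every edge between $P$ and $V\setminus P$ meets $S_0$. Each of $u_1,\dots,u_q$ is responsible for one element of $S_0$, and $v_i$ for at most two, so $|S_0|\le\lfloor\log_2n\rfloor+2$.

**Step 5: define the coloring.** Let
$$X=(B\cap P)\cup(A\setminus P),\qquad Y=(A\cap P)\cup(B\setminus P).$$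
Then $|X|-|Y|=w(P)-w(V\setminus P)=h(i)=1$ and $|X|+|Y|=m+1$, so $|X|=m/2+1$ and $|Y|=m/2$. One vertex of $X$ is too many, and we want to remove one from $B$. If $X\subseteq A$, then $|A|\ge m/2+1>n/2$, contradicting $|A|\le|B|$. So there is $y\in X\cap B$. Let $Z=S_0\cup\{y\}\subseteq B$.

**Step 6: verify the coloring.** The set $Z$ is independent, as a subset of $B$, and $|Z|\le\lfloor\log_2n\rfloor+3$. Also $|X\setminus Z|\le m/2$, because $y\in Z$, and $|Y\setminus Z|\le m/2$. Finally, $X\setminus Z$ and $Y\setminus Z$ are independent. An edge inside $P$, or inside $V\setminus P$, joins $A$ to $B$, while $X$ and $Y$ each meet $P$ in only one of the classes $A,B$, and likewise $V\setminus P$. An edge between $P$ and $V\setminus P$ meets $S_0\subseteq Z$.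

Hence $T\subseteq K_{m/2,m/2,t}$ for all $t\ge\lfloor\log_2n\rfloor+3$, which proves (b). $\blacksquare$
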